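# A submonoid of the braid group that no finite list of relations can present

## One relation in $\mathcal B_3$, three in $\mathcal B_4$

In the braid group $\mathcal B_3$, with Artin generators $\sigma_1,\sigma_2$ and the relation $\sigma_1\sigma_2\sigma_1=\sigma_2\sigma_1\sigma_2$, put $a=\sigma_1$ and $b=\sigma_1\sigma_2$. Then
$$aba=\sigma_1\,\sigma_1\sigma_2\sigma_1=\sigma_1\,\sigma_2\sigma_1\sigma_2=bb .$$

Now forget braids for a moment, and allow only one move on words in the letters $a,b$: replace a factor $aba$ by $bb$, or $bb$ by $aba$. Which words can be reached from $bbb$? Replacing the first $bb$ gives $abab$; replacing the last $bb$ gives $baba$. In $abab$ the only factor that can be replaced is the initial $aba$, which leads back; in $baba$ it is the final $aba$, which also leads back. So $bbb$ can be written in exactly three ways: $bbb$, $abab$, $baba$. As a bonus,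
$$a\cdot bbb=a\cdot baba=abab\cdot a=bbb\cdot a ,$$
so $b^3$ commutes with $a$, and of course with $b$. It is central, and we deduced this from the one move alone.

Does this single move account for *every* coincidence between products of $\sigma_1$ and $\sigma_1\sigma_2$ in $\mathcal B_3$? If two such products are the same braid, can one word be turned into the other by the move? The answer will be yes.

Next add a strand. In $\mathcal B_4$ put $a=\sigma_1$, $b=\sigma_1\sigma_2$, $c=\sigma_1\sigma_2\sigma_3$. Besides $aba=bb$ we find
$$aca=\sigma_1\cdot\sigma_1\sigma_2\sigma_3\cdot\sigma_1=\sigma_1\,(\sigma_1\sigma_2\sigma_1)\,\sigma_3=\sigma_1\,(\sigma_2\sigma_1\sigma_2)\,\sigma_3=bc ,$$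
and, since this says $ca=\sigma_2c$ after canceling $\sigma_1$,
$$acb=\sigma_1\,(ca)\,\sigma_2=\sigma_1\sigma_2\,c\,\sigma_2=\sigma_1\sigma_2\,\sigma_1(\sigma_2\sigma_3\sigma_2)=\sigma_1\sigma_2\,\sigma_1(\sigma_3\sigma_2\sigma_3)=\sigma_1\sigma_2\sigma_3\,\sigma_1\sigma_2\sigma_3=cc .$$
So there are now three moves. Do they account for every coincidence between products of $a,b,c$?

To ask this for all $n$, let $\mathcal B_{n+1}$ be the braid group on $n+1$ strands with standard generators $\sigma_1,\dots,\sigma_n$, and set $\rho_j=\sigma_1\sigma_2\cdots\sigma_j$. For $1\le i<j\le n$,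
$$\rho_j\sigma_i=\sigma_1\cdots\sigma_{i-1}(\sigma_i\sigma_{i+1}\sigma_i)\sigma_{i+2}\cdots\sigma_j=\sigma_1\cdots\sigma_{i-1}(\sigma_{i+1}\sigma_i\sigma_{i+1})\sigma_{i+2}\cdots\sigma_j=\sigma_{i+1}\rho_j .\tag{1}$$
In the first step $\sigma_i$ moves left past $\sigma_{i+2},\dots,\sigma_j$, with which it commutes; in the last step $\sigma_{i+1}$ moves left past $\sigma_1,\dots,\sigma_{i-1}$. Applying (1) to each letter of $\rho_i=\sigma_1\cdots\sigma_i$ gives
$$\rho_1\rho_j\rho_i=\sigma_1\cdot\rho_j\,\sigma_1\cdots\sigma_i=\sigma_1\cdot\sigma_2\cdots\sigma_{i+1}\,\rho_j=\rho_{i+1}\rho_j .$$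
These are our moves in general. For $n=3$ the pairs $(i,j)=(1,2),(1,3),(2,3)$ give
$$aba=bb,\qquad aca=bc,\qquad acb=cc .\tag{2}$$

Let $\Sigma_n$ be the submonoid of $\mathcal B_{n+1}$ generated by $\sigma_1,\ \sigma_1\sigma_2,\ \dots,\ \sigma_1\sigma_2\cdots\sigma_n$, and let
$$\mathcal H_n^+=\big\langle\, \rho_1,\dots,\rho_n \ \big\vert\ \rho_1\rho_j\rho_i=\rho_{i+1}\rho_j \ \text{for } 1\leq i<j\leq n \,\big\rangle^+ .$$
We have just seen that $\rho_i\mapsto\sigma_1\cdots\sigma_i$ defines a surjective homomorphism
$$\pi:\mathcal H_n^+\to\Sigma_n .$$
The following conjecture is from Thomas Gobet, "On torus knot groups and a submonoid of the braid group", arXiv:2007.10772 (2020).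

**Conjecture.** Let $n\ge3$. Then

1. the monoid $\mathcal H_n^+$ is cancellative;
2. the monoid $\mathcal H_n^+$ is isomorphic to $\Sigma_n$ via $\rho_i\mapsto\sigma_1\sigma_2\cdots\sigma_i$. In particular, it embeds into $\mathcal B_{n+1}$, which is therefore isomorphic to its group of fractions.

Both parts turn out to be false for every $n\ge3$. Throughout, $a,b,c$ stand for $\rho_1,\rho_2,\rho_3$, both as letters and as elements of $\mathcal H_n^+$ or $\mathcal B_{n+1}$; we always say where an equality takes place.

## Words, cancellation, and three theorems

**Definition (monoid presentation).** In $\langle X\mid R\rangle^+$, two words over $X$ represent the same element if and only if one can be reached from the other by finitely many steps, each replacing a factor (a block of consecutive letters) that is one side of a relation in $R$ by the other side. No inverses are available. The presentation is finite if $X$ and $R$ are; a monoid with a finite presentation is called finitely presented.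

If only finitely many words can be reached from a given word, we can therefore list its class, as we did for $bbb$ above. This is how we shall prove that two elements are *different*.

**Definition (cancellative).** A monoid $M$ is left cancellative if $zu=zv$ implies $u=v$, right cancellative if $uz=vz$ implies $u=v$, and cancellative if both hold.

Any submonoid of a group is cancellative; in particular $\Sigma_n$ is. For an example on the other side, take $\langle x,y,z\mid xy=xz\rangle^+$. Here $xy=xz$, but $y\ne z$, because no relation side is a factor of the one-letter word $y$. So this monoid is not left cancellative.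

**Definition (enveloping group).** The enveloping group of $\langle X\mid R\rangle^+$ is the group $G$ with the same generators and relations. Every homomorphism from the monoid to a group factors uniquely through the natural map to $G$.

For instance, take the enveloping group of $\langle a,b\mid aba=bb\rangle^+$ and put $s_1=a$, $s_2=a^{-1}b$. The relation becomes $s_1s_1s_2s_1=s_1s_2s_1s_2$, that is, $s_1s_2s_1=s_2s_1s_2$. The group is $\mathcal B_3$.

**Definition (group of fractions).** A group $K$ is the group of fractions of a submonoid $M\subseteq K$ if each element of $K$ is of the form $g^{-1}h$ with $g,h\in M$. Example: $\mathbb Z$ is the group of fractions of $\mathbb N$.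

Here is what we shall prove.

**Theorem A.** For every $n\ge3$, $\mathcal H_n^+$ is neither left nor right cancellative. Hence it embeds in no group, $\pi$ is not injective, and $\mathcal H_n^+\not\cong\Sigma_n$ by any isomorphism. (For $n\le2$ the statements analogous to those of the conjecture hold, so $\mathcal H_n^+\cong\Sigma_n$ via $\pi$ if and only if $n\le2$.)

**Theorem B.** For every $n\ge3$, $\Sigma_n$ is not finitely presented. So adding finitely many relations to the presentation of $\mathcal H_n^+$ can never give $\Sigma_n$.

**Theorem C.** For $n\ge1$, the element $\Delta=\rho_n^{n+1}$ is central in $\mathcal H_n^+$, and for $u,v\in\mathcal H_n^+$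
$$\pi(u)=\pi(v)\iff\Delta^mu=\Delta^mv\ \text{ in }\mathcal H_n^+\text{ for some }m\ge0 .$$
Thus $\Sigma_n$ is the largest cancellative quotient of $\mathcal H_n^+$. Moreover $\mathcal B_{n+1}$ is the enveloping group of $\mathcal H_n^+$ and the group of fractions of $\Sigma_n$.

## The enveloping group of $\mathcal H_n^+$ is $\mathcal B_{n+1}$

Once inverses are allowed, the relations do give the braid group. We prove this first, because it is needed already for the case $n=2$. Let $G$ be the group with the presentation of $\mathcal H_n^+$.

**Step 1: change generators.** The aim is to rewrite the relations in terms of the elements that should become the $\sigma_i$. Put $s_1=\rho_1$ and $s_i=\rho_{i-1}^{-1}\rho_i$ for $i\ge2$. Then $\rho_j=s_1\cdots s_j$, so the $s_i$ are an equally good generating set for the presentation. The relation $\rho_1\rho_j\rho_i=\rho_{i+1}\rho_j$ says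
$$\rho_j\,(s_1\cdots s_i)\,\rho_j^{-1}=\rho_1^{-1}\rho_{i+1}=s_2\cdots s_{i+1}\qquad(1\le i<j\le n).$$
Fix $j$. The case $i=1$ says $\rho_js_1\rho_j^{-1}=s_2$. Multiplying the inverse of the equation for $i-1$ by the equation for $i$ gives $\rho_js_i\rho_j^{-1}=s_{i+1}$; conversely, multiplying these equations together recovers the original ones. So $G$ is presented by $s_1,\dots,s_n$ with the relations
$$\rho_js_i=s_{i+1}\rho_j\qquad(1\le i<j\le n),\qquad\text{where }\rho_j=s_1\cdots s_j.\tag{3}$$

**Step 2: the braid relations imply (3).** This is computation (1), with $s_i$ in place of $\sigma_i$.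

**Step 3: (3) implies the braid relations.** We show by induction on $j$ that $s_1,\dots,s_j$ satisfy the braid relations. For $j=1$ there is nothing to show. Let $j\ge2$ and assume the claim for $j-1$; only the relations involving $s_j$ remain.

First let $i\le j-2$. We use (3) for the pair $(i,j)$ and then for the pair $(i,j-1)$, which is allowed because $i<j-1$:
$$\rho_{j-1}s_js_i=\rho_js_i=s_{i+1}\rho_j=s_{i+1}\rho_{j-1}s_j=\rho_{j-1}s_is_j .$$
Canceling $\rho_{j-1}$ in the group gives $s_js_i=s_is_j$.

Now let $i=j-1$, and set $\rho_0=1$. Since $\rho_j=\rho_{j-2}s_{j-1}s_j$,
$$\rho_{j-2}\,s_{j-1}s_js_{j-1}=\rho_js_{j-1}=s_j\rho_j=s_j\rho_{j-2}s_{j-1}s_j=\rho_{j-2}\,s_js_{j-1}s_j ,$$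
where the last equality uses that $s_j$ commutes with $s_1,\dots,s_{j-2}$, as just proved. Canceling $\rho_{j-2}$ gives $s_{j-1}s_js_{j-1}=s_js_{j-1}s_j$.

So the two sets of relations are equivalent, and
$$G\cong\mathcal B_{n+1}\quad\text{via } s_i\mapsto\sigma_i,\ \text{ that is, } \rho_i\mapsto\sigma_1\cdots\sigma_i.\tag{4}$$
The natural map $\mathcal H_n^+\to G\cong\mathcal B_{n+1}$ is thus $\pi$. $\square$

This used cancellation of $\rho_{j-1}$ and $\rho_{j-2}$, which was free of charge in a group. In $\mathcal H_n^+$ it is exactly what is in question.

## Adjan's graphs: acyclic for $n=2$, not for $n=3$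

By (4), the conjecture asks whether a monoid embeds in the group with the same presentation. A sensible first approach is a classical criterion for this.

**Definition (left and right graphs).** The left graph of a finite presentation has the generators as vertices and one edge for each relation, joining the first letters of its two sides. The right graph is formed in the same way from last letters. Loops and repeated edges count as cycles.

**Adjan's theorem** (S. I. Adjan, *Defining relations and algorithmic problems for groups and semigroups*, 1966). If neither graph has a cycle, then the monoid embeds in the group with the same presentation.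

**The cases $n\le2$.** For $n=1$ there are no relations, and both $\mathcal H_1^+$ and $\Sigma_1=\{\sigma_1^k:k\ge0\}$ are $\mathbb N$. For $n=2$ there is the single relation $aba=bb$. Its sides begin with different letters $a,b$ and end with different letters $a,b$. Each graph is one edge on two vertices, so there are no cycles. By Adjan's theorem $\mathcal H_2^+$ embeds in its enveloping group, which by (4) is $\mathcal B_3$ via $\pi$. So for $n\le2$ the map $\pi$ is an isomorphism onto $\Sigma_n$, and $\mathcal H_n^+$ is cancellative. This proves the affirmative answer promised for $\mathcal B_3$. That $\mathcal B_{n+1}$ is the group of fractions is part of Theorem C, proved below for all $n\ge1$.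

**The case $n=3$.** The relations (2) give these edges:

- left graph: $a$–$b$ from $aba=bb$, again $a$–$b$ from $aca=bc$, and $a$–$c$ from $acb=cc$;
- right graph: $a$–$b$, $a$–$c$, and $b$–$c$.

The left graph has a double edge and the right graph is a triangle. Adjan's theorem says nothing here. A cycle does not by itself prove that anything goes wrong, so let us see what the double edge can do.

The double edge consists of two relations $a\cdots=b\cdots$, namely $a\cdot ba=b\cdot b$ and $a\cdot ca=b\cdot c$. Suppose $u,v$ satisfy $bu=cv$ in $\mathcal H_n^+$. Then
$$a\cdot ba\,u=b\cdot bu=b\cdot cv=a\cdot ca\,v .\tag{5}$$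
So if $\mathcal H_n^+$ is left cancellative, we must have $bau=cav$ whenever $bu=cv$. There is no visible reason why the moves (2) should turn $bau$ into $cav$: the new letter $a$ has been inserted just behind the first letter, and it separates that letter from the part of the word that made $bu=cv$ true. We should therefore find a concrete instance of $bu=cv$ and test.

## The elements $cacc$ and $bacca$

Here is an instance of $bu=cv$. In $\mathcal H_n^+$ with $n\ge3$,
$$ccc=(acb)c=ac(bc)=ac(aca)=(aca)ca=(bc)ca=bcca .\tag{6}$$
So take $v=cc$ and $u=cca$, and let
$$x=cav=cacc,\qquad y=bau=bacca .$$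

**Step 1: $ax=ay$ in $\mathcal H_n^+$.** This is (5), but let us write it out. We have
$$a\cdot cacc=(aca)cc=(bc)cc=bccc,\qquad a\cdot bacca=(aba)cca=bb\,cca=b(bcca)=bccc,$$
the last step by (6).

**Step 2: $x\ne y$ in $\mathcal H_n^+$.** The aim is to list all words representing $x$. For arbitrary $n\ge3$, the words that occur as sides of the defining relations are exactly

- $\rho_k\rho_j$ with $2\le k\le j$ (put $k=i+1$ in $\rho_{i+1}\rho_j$), and
- $\rho_1\rho_j\rho_i$ with $i<j$.

*The word $cacc$.* Its factors of length 2 are $ca$, $ac$, $cc$. Now $ca=\rho_3\rho_1$ fails $k\le j$, and $ac=\rho_1\rho_3$ fails $k\ge2$, while $cc=\rho_3\rho_3$ is a side; its partner is $acb$. The factors of length 3 are $cac$ and $acc$. The first does not begin with $\rho_1$, and $acc=\rho_1\rho_3\rho_3$ fails $i<j$. So exactly one word can be reached in one step, $ca\,acb=caacb$.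

*The word $caacb$.* Its factors of length 2 are $ca$, $aa$, $ac$, $cb$. The first three are not sides, since $ca$ fails $k\le j$ and the other two begin with $\rho_1$. And $cb=\rho_3\rho_2$ fails $k\le j$. Its factors of length 3 are $caa$, $aac$, $acb$. The first does not begin with $\rho_1$; $aac=\rho_1\rho_1\rho_3$ would need $j=1$ and $i=3$, which fails $i<j$; and $acb$ is a side, whose partner $cc$ leads back to $cacc$.

So the set of words representing $x$ is $\{cacc,\ caacb\}$. It does not contain $bacca$, and hence $x\ne y$.

We have shown, in $\mathcal H_n^+$ for every $n\ge3$,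
$$\rho_1\cdot\rho_3\rho_1\rho_3\rho_3=\rho_1\cdot\rho_2\rho_1\rho_3\rho_3\rho_1\qquad\text{but}\qquad\rho_3\rho_1\rho_3\rho_3\ne\rho_2\rho_1\rho_3\rho_3\rho_1 .$$
So $\mathcal H_n^+$ is not left cancellative. The rest of Theorem A needs one more tool, for the right side.

## The central element $\Delta=\rho_n^{n+1}$

We saw that $b^3$ is central in $\mathcal H_2^+$. This generalizes.

**Lemma 1.** Let $n\ge1$. In $\mathcal H_n^+$ the element $\Delta=\rho_n^{n+1}$ is central, and each $\rho_i$ divides $\Delta$ on the left and on the right.

*Proof.* Put $r=\rho_n$ and $y=\rho_1r$ (within this proof, $y$ has nothing to do with $bacca$).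

**Step 1: shift indices with $y$.** The relations with $j=n$ read $y\rho_i=\rho_{i+1}r$ for $i<n$. So $y$ raises an index by one, at the price of an $r$ on the right. By induction on $m$,
$$y^m\rho_i=\rho_{i+m}r^m\qquad(i+m\le n),$$
because $y\cdot\rho_{i+m}r^m=\rho_{i+m+1}r\cdot r^m$ when $i+m<n$.

**Step 2: two special cases.** Taking $m=n-i$, so that the index reaches $n$, gives
$$y^{n-i}\rho_i=r\,r^{n-i}=r^{n-i+1}.\tag{7}$$
Starting from $\rho_1$ with $m=i-1$ gives $y^{i-1}\rho_1=\rho_ir^{i-1}$. Multiplying by $r$ on the right and using $\rho_1r=y$ gives
$$\rho_ir^i=y^i .\tag{8}$$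
For $i=n$, (8) says $r^{n+1}=y^n$. So $\Delta=r^{n+1}=y^n$ has two expressions.

**Step 3: centrality.** By (7) and then (8),
$$\Delta\rho_i=y^i\,(y^{n-i}\rho_i)=y^i\,r^{n-i+1}=\rho_ir^i\,r^{n-i+1}=\rho_i\Delta .$$

**Step 4: divisibility.** Let $e_i=r^iy^{n-i}$. By (8) and (7),
$$\rho_ie_i=\rho_ir^i\,y^{n-i}=y^iy^{n-i}=\Delta,\qquad e_i\rho_i=r^i\,y^{n-i}\rho_i=r^ir^{n-i+1}=\Delta .\tag{9}$$
$\square$

**End of the proof of Theorem A.** Let $n\ge3$, and again $x=cacc$, $y=bacca$. By (9), $\Delta=e_1a$. Since $\Delta$ is central and $ax=ay$,
$$x\Delta=\Delta x=e_1(ax)=e_1(ay)=\Delta y=y\Delta ,\qquad x\ne y.$$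
So $\mathcal H_n^+$ is not right cancellative either. A submonoid of a group is cancellative, so $\mathcal H_n^+$ embeds in no group; and $\Sigma_n$ is cancellative, so no isomorphism $\mathcal H_n^+\cong\Sigma_n$ exists. Finally $ax=ay$ gives $\pi(a)\pi(x)=\pi(a)\pi(y)$ in a group, so $\pi(x)=\pi(y)$ and $\pi$ is not injective. The cases $n\le2$ were treated with Adjan's theorem. $\square$

Both parts of the conjecture are thus disproved for every $n\ge3$. The equality $\pi(x)=\pi(y)$ can also be seen directly: by (1), $ca=\sigma_2c$ and $cca=\sigma_3cc$ in the braid group, so $cacc=\sigma_2c^3$, and $bacca=\sigma_1\sigma_2\sigma_1\cdot\sigma_3cc=\sigma_2\sigma_1\sigma_2\sigma_3cc=\sigma_2c^3$.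

## Inverting $\Delta$, and the kernel of $\pi$

Lemma 1 suggests another attack on the original conjecture. If $\rho_iu=\rho_iv$, multiply by $e_i$ to get $\Delta u=\Delta v$. So left cancellation by anything reduces to canceling the one central element $\Delta$, and inverting $\Delta$ should give the whole group. This works up to the last point: nothing allows us to cancel $\Delta$ inside $\mathcal H_n^+$, and for $n\ge3$ it is impossible, as $\Delta x=\Delta y$ with $x\ne y$ shows. What the argument does give is Theorem C.

*Proof of Theorem C.* The centrality of $\Delta$ is Lemma 1, and the enveloping group was found in (4).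

**Step 1: build the localization.** We want a monoid $L=\mathcal H_n^+[\Delta^{-1}]$ whose elements are fractions $\Delta^{-k}u$. On pairs $(k,u)$ with $k\ge0$ and $u\in\mathcal H_n^+$, define
$$(k,u)\sim(l,v)\iff\Delta^{m+l}u=\Delta^{m+k}v\ \text{ in }\mathcal H_n^+\text{ for some }m\ge0 .$$
This is clearly reflexive and symmetric. For transitivity, let $\Delta^{m+l}u=\Delta^{m+k}v$ and $\Delta^{m'+h}v=\Delta^{m'+l}t$. Multiplying the first by $\Delta^{m'+h}$ and then using the second,
$$\Delta^{m+m'+l+h}u=\Delta^{m+k}\,\Delta^{m'+h}v=\Delta^{m+k}\,\Delta^{m'+l}t=\Delta^{m+m'+l+k}t ,$$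
so $(k,u)\sim(h,t)$. Write $\Delta^{-k}u$ for the class of $(k,u)$ and put $\Delta^{-k}u\cdot\Delta^{-l}v=\Delta^{-(k+l)}uv$. This is well defined. If $\Delta^{m+k'}u=\Delta^{m+k}u'$, then multiplying by $\Delta^l$ and by $v$ on the right gives $\Delta^{m+k'+l}uv=\Delta^{m+k+l}u'v$; a change of the second factor is handled in the same way, multiplying by $u$ on the left and moving the powers of the central element $\Delta$ to the front. So $L$ is a monoid, and $u\mapsto\Delta^0u$ is a homomorphism from $\mathcal H_n^+$ to $L$.

**Step 2: $L$ is a group.** In $L$ the element $\Delta$ has the inverse $\Delta^{-1}\cdot1$, which is central. By (9), $\rho_ie_i=e_i\rho_i=\Delta$, so $\rho_i$ has the two-sided inverse $\Delta^{-1}e_i$. The monoid $L$ is generated by invertible elements, the $\rho_i$ and $\Delta^{-1}$.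

**Step 3: identify $L$.** Let $f:\mathcal H_n^+\to K$ be a homomorphism to a group. If it extends to $L$, the extension must be $\Delta^{-k}u\mapsto f(\Delta)^{-k}f(u)$. This formula is well defined, because $\Delta^{m+l}u=\Delta^{m+k}v$ gives $f(\Delta)^{l}f(u)=f(\Delta)^{k}f(v)$ in $K$, that is, $f(\Delta)^{-k}f(u)=f(\Delta)^{-l}f(v)$ (powers of $f(\Delta)$ commute). It is multiplicative, because $f(\Delta)$ commutes with all $f(u)$. So $L$ has the universal property of the enveloping group, and $L\cong G\cong\mathcal B_{n+1}$ compatibly with the maps from $\mathcal H_n^+$. By (4) the composite $\mathcal H_n^+\to L\cong\mathcal B_{n+1}$ is $\pi$. Therefore $\pi(u)=\pi(v)$ if and only if $(0,u)\sim(0,v)$, that is,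
$$\pi(u)=\pi(v)\iff\Delta^mu=\Delta^mv\text{ for some }m\ge0 .$$

**Step 4: largest cancellative quotient.** The claim is that $\Sigma_n$, which is cancellative, receives every other cancellative quotient's quotient map. Let $\phi:\mathcal H_n^+\to M$ be a homomorphism to a cancellative monoid, and let $\pi(u)=\pi(v)$. Then $\Delta^mu=\Delta^mv$ for some $m$, so $\phi(\Delta)^m\phi(u)=\phi(\Delta)^m\phi(v)$, and canceling gives $\phi(u)=\phi(v)$. So $\phi$ factors, uniquely since $\pi$ is surjective, through $\pi:\mathcal H_n^+\to\Sigma_n$.

**Step 5: group of fractions.** By Step 3, every element of $\mathcal B_{n+1}\cong L$ has the form $\pi(\Delta)^{-k}g$ with $g\in\Sigma_n$, and $\pi(\Delta)^k\in\Sigma_n$. So $\mathcal B_{n+1}$ is the group of fractions of $\Sigma_n$. $\square$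

## An endless ladder of forced equalities

The presentation of $\mathcal H_n^+$ lacks the relation $cacc=bacca$. One may hope to repair it by adding this relation, or a few more. But implication (5) can be iterated. In a cancellative quotient of $\mathcal H_n^+$, suppose $ba^ku=ca^kv$. Then
$$a\cdot ba^{k+1}u=(aba)a^ku=b\cdot ba^ku=b\cdot ca^kv=(aca)a^kv=a\cdot ca^{k+1}v ,$$
so $ba^{k+1}u=ca^{k+1}v$. Starting from $bcca=ccc$, we are forced to accept $ba^kcca=ca^kcc$ for all $k$. A direct check in the braid group is just as short.

**Lemma 3.** For $n\ge3$ and all $k\ge0$, $ca^kcc=ba^kcca$ in $\Sigma_n$.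

*Proof.* By (1) we have $c\sigma_1=\sigma_2c$, $c\sigma_2=\sigma_3c$ and $b\sigma_1=\sigma_2b$. The first gives $ca^k=\sigma_2^kc$, so $ca^kcc=\sigma_2^kc^3$. The first two give $cca=c\sigma_2c=\sigma_3cc$. The third gives $ba^k=\sigma_2^kb$. Hence
$$ba^kcca=ba^k\sigma_3cc=\sigma_2^k\,b\sigma_3\,cc=\sigma_2^k\,c\,cc=\sigma_2^kc^3 .\qquad\square$$

Adding the relation $cacc=bacca$ to $\mathcal H_n^+$ does not give the next rung $caacc=baacca$. To see this, look at $caacc$. Among its factors, the only side of a defining relation is $cc$ (the others of length 2 and 3 are $ca,aa,ac,caa,aac,acc$), which leads to $caaacb$. In $caaacb$ the factors of length 2 and 3 are $ca,aa,ac,cb,caa,aaa,aac,acb$, and only $acb$ is a side; it leads back. The new sides $cacc$ and $bacca$ are factors of neither word: $cacc$ is not among $caac,aacc,caaa,aaac,aacb$, and neither word has a factor starting with $b$ of length greater than one. So with the added relation, $caacc$ still has only the two representatives $caacc$ and $caaacb$.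

The same picture should hold further up, whatever finite set of relations is chosen: the class of $ca^kcc$ should be stuck at the two words $ca^kcc$ and $ca^{k+1}cb$ if $k$ is large compared with the relations. The obstacle is that now the relations are arbitrary true equalities in $\Sigma_n$, not a list we can inspect. If all relations are short, one application of a relation to $ca^kcc$ touches either the front part $ca^k$ or the back part $a^kcc$, and never both ends. So we need to know *all* words that represent $ca^k$ or $a^kcc$ in $\Sigma_n$ itself. Counting crossings answers this.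

## Crossing numbers, and the words for $ca^m$ and $a^mcc$

Read a braid word from left to right, with $\sigma_i$ crossing the two strands currently in positions $i$ and $i+1$. Label each strand by its initial position. The *order* at a given moment is the list of labels in positions $1,2,\dots,n+1$.

**Definition (crossing numbers).** For strands $p\ne q$, $N_{pq}$ is the signed number of crossings of $p$ with $q$: a letter $\sigma_i$ counts $+1$ and a letter $\sigma_i^{-1}$ counts $-1$ for the pair it crosses.

**The numbers $N_{pq}$ depend only on the braid.** It suffices to check that applying a relation inside a word changes neither the order after the modified block nor the crossing counts within it; then everything before and after is unaffected. For $\sigma_i\sigma_i^{-1}$ and $\sigma_i^{-1}\sigma_i$, the same pair crosses with signs that cancel, and the order is restored. For $\sigma_i\sigma_j=\sigma_j\sigma_i$ with $|i-j|\ge2$, the same two disjoint pairs cross on each side. For $\sigma_i\sigma_{i+1}\sigma_i=\sigma_{i+1}\sigma_i\sigma_{i+1}$, let $p,q,s$ be in positions $i,i+1,i+2$. On each side each of the three pairs crosses exactly once, positively,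 and the order of the three becomes $s,q,p$.

**How the letters $\rho_i$ act.** The braid $\rho_i=\sigma_1\cdots\sigma_i$ takes the strand in position 1, crosses it once with each of the strands in positions $2,\dots,i+1$, and puts it in position $i+1$; the strands it passes move one place to the left. For example, $b$ applied to the order $1,2,3,4$ gives $2,3,1,4$, with $N_{12}=N_{13}=1$ and all others $0$. We shall use two facts constantly:

- all crossings are positive, so along a word in the $\rho_i$ the numbers $N_{pq}$ never decrease;
- every letter crosses the strands in positions 1 and 2 with each other.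

So if a word represents a given element, no initial part of it may cross a pair more often than $N_{pq}$ allows, and at the end each $N_{pq}$ must have been reached exactly.

**Lemma 2.** Let $n\ge3$ and $m\ge0$.

1. The only word in $\rho_1,\dots,\rho_n$ representing $ca^m\in\Sigma_n$ is $ca^m$.
2. The only words in $\rho_1,\dots,\rho_n$ representing $a^mcc\in\Sigma_n$ are $a^mcc$ and $a^{m+1}cb$.

*Proof of part 1.* **Step 1: the crossing numbers of $ca^m$.** The letter $c$ crosses strand 1 with 2, 3, 4 and gives the order $2,3,4,1,\dots$; then each $a$ crosses 2 with 3. So
$$N_{12}=N_{13}=N_{14}=1,\qquad N_{23}=m,\qquad\text{all other }N_{pq}=0 .$$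

**Step 2: follow the first letter.** Consider any word representing $ca^m$. It is not empty; let $\rho_i$ be its first letter.

- $i\ge4$: this crosses 1 with 5, but $N_{15}=0$. Impossible.
- $i=1$: the order becomes $2,1,3,4,\dots$ and $N_{12}$ is used up. Any further letter crosses 2 and 1 again, so there is none. The word is $\rho_1$, for which $N_{14}=0$, a contradiction.
- $i=2$: the order becomes $2,3,1,4,\dots$, and 1 has crossed each of 2 and 3 once, as often as allowed. As long as strands 2 and 3 occupy the first two positions in some order and 1 is in position 3, a letter other than $\rho_1$ would take 2 or 3 across 1 a second time. And $\rho_1$ only exchanges the first two strands, so this situation persists. Hence all remaining letters are $\rho_1$, and 1 never crosses 4, contradicting $N_{14}=1$.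
- $i=3$: the order becomes $2,3,4,1,\dots$. As long as 2 and 3 occupy the first two positions and 4 is in position 3, a letter other than $\rho_1$ would cross 2 or 3 with 4, but $N_{24}=N_{34}=0$. Again the situation persists under $\rho_1$, so all remaining letters are $\rho_1$. Each crosses 2 with 3, and so their number is $N_{23}=m$. The word is $ca^m$.

*Proof of part 2.* **Step 1: the crossing numbers of $a^mcc$.** After $a^m$ the order is $p,q,3,4,\dots$ with $\{p,q\}=\{1,2\}$, and 1, 2 have crossed $m$ times. The first $c$ crosses $p$ with $q,3,4$ and gives $q,3,4,p,\dots$; the second crosses $q$ with $3,4,p$ and gives $3,4,p,q,\dots$. So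
$$N_{12}=m+2,\qquad N_{13}=N_{14}=N_{23}=N_{24}=1,\qquad\text{all other }N_{pq}=0 .$$
In particular $N_{34}=0$.

**Step 2: only $a,b,c$ can occur.** Consider any word representing $a^mcc$. As long as only $\rho_1,\rho_2,\rho_3$ have been used, strands $1,\dots,4$ occupy positions $1,\dots,4$, and strand 5, if there is one, is in position 5. A letter $\rho_i$ with $i\ge4$ would cross one of the strands $1,\dots,4$ with 5, which is not allowed. So no such letter ever occurs.

**Step 3: the initial power of $a$.** Write the word as $a^j\cdots$ with $j\ge0$ maximal. After $a^j$ the order is $p,q,3,4$ with $\{p,q\}=\{1,2\}$ (from here on we list only the first four positions). The word does not stop here, because $N_{13}=1$ has not yet been reached. By maximality of $j$, the next letter is $b$ or $c$.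

**Step 4: the next letter cannot be $b$.** Suppose it is $b$. It crosses $p$ with $q$ and $3$, and the order becomes $q,3,p,4$. Now $N_{p3}$ is used up, and $p$ has not yet crossed $4$, so the word continues.

- After a further $a$, which crosses $q$ with $3$, the order is $3,q,p,4$.
- After a further $b$, which crosses $q$ with $3$ and $p$, the order is $3,p,q,4$.
- After a further $c$, which crosses $q$ with $3$, $p$ and $4$, the order is $3,p,4,q$.

In each case the strands in positions 1 and 2 are $3$ and one of $p,q$, and this pair has already crossed once, as often as allowed. So no further letter is possible. But $p$ has never crossed $4$, contradicting $N_{p4}=1$.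

**Step 5: the next letter is $c$.** It crosses $p$ with $q,3,4$, and the order becomes $q,3,4,p$. The word continues, because $q$ has not yet crossed $3$.

- Letter $a$: the order becomes $3,q,4,p$. A further letter would cross $3$ and $q$ again, so there is none. But $q$ has not crossed $4$, a contradiction.
- Letter $b$: this crosses $q$ with $3$ and $4$, and the order becomes $3,4,q,p$. A further letter would cross $3$ and $4$, but $N_{34}=0$. So the word is $a^jcb$. Strands 1 and 2 cross $j$ times in $a^j$ and once in $c$, so $j+1=N_{12}=m+2$ and $j=m+1$.
- Letter $c$: this crosses $q$ with $3$, $4$ and $p$, and the order becomes $3,4,p,q$. Again no further letter is possible. The word is $a^jcc$, with $j+2=N_{12}=m+2$, so $j=m$.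

So only $a^{m+1}cb$ and $a^mcc$ can represent $a^mcc$. Both do, because $a^{m+1}cb=a^m(acb)=a^mcc$. $\square$

## No finite presentation of $\Sigma_n$

**Step 1: we may use the generators $\rho_1,\dots,\rho_n$.** A finite presentation of $\Sigma_n$ could use any generators, so we first recall why finite presentability does not depend on the finite generating set. Suppose $M=\langle Y\mid S\rangle^+$ with $Y,S$ finite, and let $X$ be a finite generating set of $M$. For each $y\in Y$ choose a word $\eta(y)\in X^*$ representing it, and for each $x\in X$ a word $\xi(x)\in Y^*$ representing it; extend $\eta$ and $\xi$ multiplicatively to words. Then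
$$\langle X\mid \eta(s)=\eta(t)\ \text{for each }(s=t)\in S,\quad x=\eta\xi(x)\ \text{for }x\in X\rangle^+$$
presents $M$. Indeed, these relations hold in $M$, because $\eta$ and $\xi$ preserve the element represented. Conversely, let $u,v\in X^*$ represent the same element of $M$. Then so do $\xi(u),\xi(v)\in Y^*$, and these are connected by a chain of replacements from $S$. Applying $\eta$ to the chain connects $\eta\xi(u)$ with $\eta\xi(v)$ by the first kind of relations. Finally $u$ is connected with $\eta\xi(u)$, and $v$ with $\eta\xi(v)$, by replacing letters with the second kind. So the new presentation, which is finite, derives $u=v$.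

**Step 2: choose $k$.** Let $n\ge3$ and suppose that $\Sigma_n$ is finitely presented. By Step 1 it has a finite presentation with generators $\rho_1,\dots,\rho_n$. Choose $k\ge1$ such that all relation sides have length at most $k+1$. An empty side causes no trouble: every nonempty word in the $\rho_i$ has some $N_{pq}>0$, so only the empty word represents $1$, and a relation with one empty side has both sides empty and changes nothing. Let
$$w=ca^kcc,\qquad w'=ca^{k+1}cb .$$
These represent the same element, since $acb=cc$.

**Step 3: applying one relation to $w$ or $w'$ gives $w$ or $w'$.** Let $p=q$ be a relation, read in either direction, with $p$ a nonempty factor of the word, so $|p|\le k+1$. Recall that $p$ and $q$ represent the same element of $\Sigma_n$. So replacing $p$ by $q$ inside any factor does not change the element that the factor represents.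

*The word $w$, of length $k+3$.* If the occurrence of $p$ starts at the first letter, it lies within the first $k+1$ letters, that is, in the prefix $ca^k$. The replacement turns this prefix into a word representing $ca^k$, which is $ca^k$ itself by Lemma 2(1). So $w$ is unchanged. If the occurrence starts later, it lies in the suffix $a^kcc$. The result is $cz$, where $z$ is a word representing $a^kcc$. By Lemma 2(2), $z$ is $a^kcc$ or $a^{k+1}cb$, so $cz\in\{w,w'\}$.

*The word $w'$, of length $k+4$.* If the occurrence of $p$ starts at the first letter, it lies in the prefix $ca^{k+1}$, which is unchanged by Lemma 2(1) with $m=k+1$. If it starts later, it lies in the suffix $a^{k+1}cb$. This suffix represents $a^kcc$, so by Lemma 2(2) with $m=k$ it becomes $a^kcc$ or $a^{k+1}cb$. The result is again in $\{w,w'\}$.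

**Step 4: contradiction.** By Step 3, no word outside $\{w,w'\}$ can be derived from $w$. But $ba^kcca$ represents the same element of $\Sigma_n$ as $w=ca^kcc$, by Lemma 3. It begins with $b$, while $w$ and $w'$ begin with $c$, so it is not in $\{w,w'\}$. Hence the presentation does not present $\Sigma_n$, a contradiction. So $\Sigma_n$ is not finitely presented. A presentation obtained from that of $\mathcal H_n^+$ by adding finitely many relations is finite, so it cannot present $\Sigma_n$. This proves Theorem B. $\square$

Since $\mathcal H_n^+$ is finitely presented by definition, Theorem B gives a second proof, independent of the pair $cacc$, $bacca$, that $\mathcal H_n^+\not\cong\Sigma_n$ for every $n\ge3$.
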